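# Cofinitary groups with infinitely many $k$-orbits are not maximal

Throughout, $\omega=\{0,1,2,\dots\}$, $S_\infty$ is the group of all permutations of $\omega$, and $\mathrm{id}$ is its identity. Products are composed from right to left. "For almost all" means "for all but finitely many". We work in $\mathsf{ZFC}$. In examples, $\omega$ may be replaced by another countably infinite set with a fixed enumeration; "least" then means "first in the enumeration".

## 1. Infinitely many orbits leave room for a new generator

**Definition.** An element $g\in S_\infty\setminus\{\mathrm{id}\}$ is *cofinitary* if it has only finitely many fixed points. A subgroup $G\le S_\infty$ is *cofinitary* if every $g\in G\setminus\{\mathrm{id}\}$ is cofinitary. A cofinitary group is *maximal*, for short an *mcg*, if it is not strictly contained in any cofinitary subgroup of $S_\infty$.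

For example, the translations $x\mapsto x+n$ of $\mathbb Z$ form a cofinitary group, since a nonidentity translation has no fixed point. The group of finitely supported permutations of $\omega$ is not cofinitary, since a transposition fixes almost every point.

An mcg has no room for a new element. What does that force about its action on $\omega$? Here is a first answer.

**Proposition 1.** Let $G\le S_\infty$ be a cofinitary group with infinitely many orbits on $\omega$. Then there is $h\in S_\infty\setminus G$ such that $\langle G,h\rangle$ is cofinitary. Hence every mcg has only finitely many orbits.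

We build $h$ one pair at a time, back and forth, so that it becomes a bijection. At each stage one point is forced on us and its partner is ours to choose. Let us fix this bookkeeping once, because all that will change later is how the partner is chosen.

**Definition.** A *run* consists of finite partial injections $\emptyset=h_0\subset h_1\subset h_2\subset\cdots$ and points $u_s,v_s$ obtained as follows. At stage $s$:

* $u_s$ is the least element not in $\operatorname{dom}h_s$ if $s$ is even, and the least element not in $\operatorname{ran}h_s$ if $s$ is odd;
* $F_s=\operatorname{dom}h_s\cup\operatorname{ran}h_s\cup\{u_s\}$, a finite set;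
* $v_s$ is some point of $\omega\setminus F_s$;
* $(p_s,q_s)=(u_s,v_s)$ if $s$ is even, $(p_s,q_s)=(v_s,u_s)$ if $s$ is odd, and $h_{s+1}=h_s\cup\{(p_s,q_s)\}$.

The *result* of the run is $h=\bigcup_s h_s$.

Each $h_{s+1}$ is again an injection: for even $s$ we have $u_s\notin\operatorname{dom}h_s$ and $v_s\notin\operatorname{ran}h_s$, and for odd $s$ we have $v_s\notin\operatorname{dom}h_s$ and $u_s\notin\operatorname{ran}h_s$. Every even stage adds the least missing element to the domain and every odd stage adds the least missing element to the range, so $h\in S_\infty$. Every point used before stage $s$ lies in $F_s$. Thus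
$$u_s\in F_s,\qquad v_s\notin F_s,\qquad \{u_{s'},v_{s'}\}\subseteq F_s\ \ (s'<s).\tag{1}$$
In particular $u_s\neq v_s$, and the points $v_s$ are pairwise distinct.

Which choice of $v_s$ makes $\langle G,h\rangle$ cofinitary? Try the shortest words. Suppose $gh$ fixes $x$, with $g\in G$. The pair $(x,h(x))$ entered $h$ at some stage $s$, so $\{x,h(x)\}=\{u_s,v_s\}$, and $g$ carries $h(x)$ back to $x$. So $g(v_s)=u_s$ or $g^{-1}(v_s)=u_s$. If $g=\mathrm{id}$ this is impossible, as $u_s\ne v_s$. If $g\neq\mathrm{id}$, we want it to happen at only finitely many stages. This suggests the following requirement: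
$$\text{for every }g\in G\setminus\{\mathrm{id}\}:\quad g(v_s)\notin F_s\cup\{v_s\}\ \text{ for almost all }s.\tag{2}$$
In words: from some stage on, $g$ does not send the new point back among the old ones. For cofinitary $G$, half of this is automatic. A nonidentity $g\in G$ has finitely many fixed points and the $v_s$ are distinct, so $g(v_s)\ne v_s$ for almost all $s$. Hence (2) holds as soon as
$$\text{for every }g\in G\setminus\{\mathrm{id}\}:\quad g(v_s)\notin F_s\ \text{ for almost all }s.\tag{3}$$

The next section proves that (2) is enough for all words.

**Lemma 2.** Let $G$ be a cofinitary group and let $h$ be the result of a run that satisfies (2). Then $\langle G,h\rangle$ is cofinitary and $h\notin G$.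

**Proof of Proposition 1 from Lemma 2.** At stage $s$ the finite set $F_s$ meets only finitely many of the infinitely many orbits of $G$. Let $v_s$ be a point of an orbit that misses $F_s$. Then $v_s\notin F_s$, so this is a legal run. For every $g\in G$ and every $s$, the point $g(v_s)$ lies in the orbit of $v_s$, so $g(v_s)\notin F_s$. Thus (3) holds, hence (2), and Lemma 2 applies. An mcg has no such extension, so it has only finitely many orbits. $\square$

## 2. Fixed points of words in $G$ and $h$

This section proves Lemma 2. Consider products
$$w=g_mh^{\varepsilon_m}g_{m-1}h^{\varepsilon_{m-1}}\cdots g_1h^{\varepsilon_1},\qquad m\ge1,\ g_i\in G,\ \varepsilon_i\in\{1,-1\},\tag{4}$$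
with indices read modulo $m$. Call such a product *cyclically reduced* if, for all $i$, $g_i=\mathrm{id}$ implies $\varepsilon_{i+1}=\varepsilon_i$. For instance, $gh$ is always cyclically reduced, since for $m=1$ the condition reads $\varepsilon_1=\varepsilon_1$. The product $g_2h^{-1}g_1h$ is cyclically reduced exactly when $g_1\neq\mathrm{id}$ and $g_2\ne\mathrm{id}$.

**Step 1: up to conjugation, only cyclically reduced products matter.** The purpose is to remove trivial cancellations. We claim that every element of $\langle G,h\rangle$ is conjugate in $\langle G,h\rangle$ to an element of $G$ or to a cyclically reduced product.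

Multiply together adjacent letters from $G$, and insert $\mathrm{id}$ between adjacent powers of $h$. Every element of $\langle G,h\rangle$ is then in $G$ or has the form $g_mh^{\varepsilon_m}\cdots g_1h^{\varepsilon_1}g_0$ with $m\ge1$. Conjugating the latter by $g_0$ gives $(g_0g_m)h^{\varepsilon_m}\cdots g_1h^{\varepsilon_1}$, a product (4). So every element is conjugate to an element of $G$ (count this as $m=0$) or to a product (4). Among all such representations of conjugates of the given element, choose one with $m$ minimal.

Suppose $m\ge1$ and it is not cyclically reduced, so $g_i=\mathrm{id}$ and $\varepsilon_{i+1}=-\varepsilon_i$ for some $i$. Then $m\ge2$, because for $m=1$ we have $\varepsilon_{i+1}=\varepsilon_i$. Cyclic rotation is a conjugation, so we may assume $i=1$. Now $h^{\varepsilon_2}g_1h^{\varepsilon_1}=\mathrm{id}$. If $m=2$, the product equals $g_2\in G$, a representation with $m=0$. If $m\ge3$, the product equals $g_mh^{\varepsilon_m}\cdots g_3h^{\varepsilon_3}g_2$, which is conjugate to $(g_2g_m)h^{\varepsilon_m}\cdots g_3h^{\varepsilon_3}$, with $m-2$ powers of $h$. Both contradict minimality.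

**Step 2: what remains to be shown.** Conjugate permutations have equally many fixed points, and nonidentity elements of $G$ have finitely many. So $\langle G,h\rangle$ is cofinitary once we know:

$$\text{every cyclically reduced product (4) has only finitely many fixed points.}\tag{5}$$

Statement (5) also gives $h\notin G$. Otherwise $g_1=h^{-1}$ is in $G$, and $g_1h$ is a cyclically reduced product with $m=1$ that equals $\mathrm{id}$, which fixes every point.

**Step 3: a fixed point as a closed path with dated edges.** Suppose a cyclically reduced $w$ has infinitely many fixed points. We attach to each of them the stages of the construction that it uses. For a fixed point $x$, put $x_0=x$ and, for $1\le i\le m$,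
$$y_i=h^{\varepsilon_i}(x_{i-1}),\qquad x_i=g_i(y_i).$$
Then $x_m=w(x)=x_0$, so the indices of the $x_i$ and $y_i$ may be read modulo $m$. We have a closed path that alternates between an $h$-edge from $x_{i-1}$ to $y_i$ and a $G$-edge from $y_i$ to $x_i$. Let $s_i(x)$ be the unique stage at which the pair of $h$ behind the $i$-th $h$-edge was added. That is, with $s=s_i(x)$,
$$(x_{i-1},y_i)=\begin{cases}(p_s,q_s)&\text{if }\varepsilon_i=1,\\(q_s,p_s)&\text{if }\varepsilon_i=-1.\end{cases}\tag{6}$$
By (6), the stage $s_i(x)$ determines $x_{i-1}$, since $\varepsilon_i$ is fixed by $w$. And $x_{i-1}=g_{i-1}h^{\varepsilon_{i-1}}\cdots g_1h^{\varepsilon_1}(x)$ determines $x$. So each map $x\mapsto s_i(x)$ is injective.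

**Step 4: choose a fixed point all of whose dates are late.** By (2), applied to the finitely many nonidentity elements among $g_1^{\pm1},\dots,g_m^{\pm1}$, there is $N$ such that
$$g(v_s)\notin F_s\cup\{v_s\}\quad\text{for all }s\ge N\text{ and all }g\in\{g_1^{\pm1},\dots,g_m^{\pm1}\}\setminus\{\mathrm{id}\}.\tag{7}$$
For each $i$, injectivity leaves at most $N$ fixed points $x$ with $s_i(x)<N$. As there are infinitely many fixed points, some $x$ has $s_i(x)\ge N$ for all $i$. Fix it, write $s_i=s_i(x)$, and choose $i$ such that $s:=s_i$ is maximal among $s_1,\dots,s_m$. By (6), $\{x_{i-1},y_i\}=\{u_s,v_s\}$.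

**Step 5: look at the point $v_s$ of the latest edge.** A $G$-edge joins $v_s$ to an endpoint of an $h$-edge that is no later, so it leads to an old point. This must contradict (7) or reducedness. There are two cases.

*Case 1: $y_i=v_s$ and $x_{i-1}=u_s$.* Put $s'=s_{i+1}\le s$. The point $x_i=g_i(v_s)$ is an endpoint of the $(i+1)$-st $h$-edge, so by (1)
$$g_i(v_s)=x_i\in\{u_{s'},v_{s'}\}\subseteq F_s\cup\{v_s\}.$$
As $s\ge N$, (7) forces $g_i=\mathrm{id}$. So $x_i=v_s$, and $\varepsilon_{i+1}=\varepsilon_i$ because $w$ is cyclically reduced. If $s'<s$, then $v_s=x_i\in\{u_{s'},v_{s'}\}\subseteq F_s$, contradicting (1). So $s'=s$. Now the $i$-th and $(i+1)$-st $h$-edges come from the same pair with the same exponent, so by (6) their starting points agree: $x_{i-1}$ and $x_i$ are both $p_s$ (if $\varepsilon_i=1$) or both $q_s$ (if $\varepsilon_i=-1$). But $x_{i-1}=u_s\ne v_s=x_i$, a contradiction.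

*Case 2: $x_{i-1}=v_s$ and $y_i=u_s$.* Put $s'=s_{i-1}\le s$. Since $x_{i-1}=g_{i-1}(y_{i-1})$,
$$g_{i-1}^{-1}(v_s)=y_{i-1}\in\{u_{s'},v_{s'}\}\subseteq F_s\cup\{v_s\}.$$
By (7), $g_{i-1}=\mathrm{id}$. So $y_{i-1}=v_s$ and $\varepsilon_i=\varepsilon_{i-1}$. If $s'<s$, then $v_s=y_{i-1}\in F_s$, contradicting (1). So $s'=s$, and by (6) the end points of the $(i-1)$-st and $i$-th $h$-edges agree: $y_{i-1}$ and $y_i$ are both $q_s$ or both $p_s$. But $y_{i-1}=v_s\neq u_s=y_i$, a contradiction.

(For $m=1$ the two edges in each case are the same edge, and the argument reads correctly.) This proves (5), Lemma 2 and Proposition 1. $\square$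

## 3. From points to $k$-tuples

**Definition.** For $k\ge1$ let $(\omega)^k$ be the set of $k$-tuples of pairwise distinct elements of $\omega$. The *$k$-orbits* of $G\le S_\infty$ are the orbits of the action $g\cdot(a_1,\dots,a_k)=(g(a_1),\dots,g(a_k))$ on $(\omega)^k$. So $1$-orbits are the usual orbits. For a finite tuple $\bar a$, $G_{\bar a}$ is the pointwise stabilizer of $\bar a$ in $G$; it is $G$ if $\bar a$ is empty.

Dropping the last coordinate maps the $(k+1)$-orbits onto the $k$-orbits. So a group with infinitely many $k$-orbits has infinitely many $(k+1)$-orbits, and the hypothesis "infinitely many $k$-orbits" becomes weaker as $k$ grows. Two examples show that it becomes strictly weaker.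

* The translations of $\mathbb Z$ have one orbit. The difference $b-a$ is constant on $2$-orbits and takes every nonzero value, so there are infinitely many $2$-orbits.
* Let $G$ be the group of maps $x\mapsto ax+b$ on $\mathbb Q$ with $a,b\in\mathbb Q$ and $a\ne0$. A nonidentity element has at most one fixed point, so $G$ is cofinitary. Any pair of distinct points can be moved to $(0,1)$, so there is one $2$-orbit. The ratio $(z-x)/(y-x)$ is constant on the $3$-orbit of $(x,y,z)$, and the triples $(0,1,z)$ show that it takes infinitely many values. So there are infinitely many $3$-orbits.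

The theorem that every mcg has only finitely many orbits is due to Kastermans. Severin Mejak and David Schrittesser, in "Definability of maximal cofinitary groups", arXiv:2212.05318 (2022), pose the question whether an mcg can have infinitely many $k$-orbits for some $k>1$. We ask whether such an mcg exists, or is at least consistent with $\mathsf{ZFC}$. The answer is negative, provably in $\mathsf{ZFC}$.

**Theorem 3 (ZFC).** Let $G\le S_\infty$ be a cofinitary group with infinitely many $k$-orbits for some $k\ge1$. Then there is $h\in S_\infty\setminus G$ such that $\langle G,h\rangle$ is cofinitary. Hence every mcg has only finitely many $k$-orbits for every $k\ge1$.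

In particular it is not consistent that an mcg has infinitely many $k$-orbits for some $k>1$.

What changes in passing from $k=1$ to general $k$? Lemma 2 does not: it never mentions orbits. What breaks is the choice of $v_s$. If $G$ is transitive, no orbit misses $F_s$.

A natural first repair is to replace $G$ by a stabilizer. In both examples above, some stabilizer has infinitely many orbits: for the translations take $\bar a=(0)$, whose stabilizer is trivial, so that every point is an orbit. We could run the argument of Proposition 1 with $G_{\bar a}$ in place of $G$, choosing $v_s$ in a $G_{\bar a}$-orbit that misses $F_s$. That makes $\langle G_{\bar a},h\rangle$ cofinitary. But we need (3) for all of $G$, and for $g\notin G_{\bar a}$ nothing prevents $g(v_s)\in F_s$. This gap is real: the procedure can return an $h$ that is already in $G$.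

Here is such a run for the translations of $\mathbb Z$, enumerated as $0,1,-1,2,-2,\dots$. Since $G_{\bar a}$ is trivial, the only demand on $v_s$ is $v_s\notin F_s$. Suppose that after $2r$ stages
$$h_{2r}=\{(x,x+1):-r\le x\le r-1\},$$
which is true for $r=0$. The domain is $[-r,r-1]$ and the range is $[-r+1,r]$. At stage $2r$ the first point missing from the domain is $u=r$, and $v=r+1$ is a legal choice, because $F_{2r}\subseteq[-r,r]$. At stage $2r+1$ the range is $[-r+1,r+1]$, the first missing point is $u=-r$, and $v=-r-1$ is legal, because $F_{2r+1}=[-r,r+1]$. The pairs $(r,r+1)$ and $(-r-1,-r)$ have been added, so $h_{2r+2}$ again has the assumed form. The result is $h(x)=x+1$, an element of $G$. The culprits are the translations $x\mapsto x\pm1$, which lie outside the stabilizer: at every stage one of them sends $v_s$ back to $u_s$.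

Could we instead protect against all $g\in G$ at every stage? No: if $G$ is transitive, the points $g(v_s)$, $g\in G$, fill all of $\omega$ and meet $F_s$. But (3) asks for less. It allows finitely many exceptional stages for each $g$.

That allowance settles the case of a countable $G=\{g_0,g_1,\dots\}$. At stage $s$ choose $v_s\notin F_s$ with $g_i(v_s)\notin F_s$ for $i\le s$; only finitely many points are excluded. Then $g_i(v_s)\notin F_s$ for all $s\ge i$, so (3) holds. For uncountable $G$ the elements cannot be put in such a list, and this argument stops.

So we have two partial tools. Orbits of a group protect against all elements of that group at once. A list protects against countably many requirements, one after the other. The general case uses both: orbits of $G_{\bar a}$ handle a whole coset $\gamma G_{\bar a}$ at once, and there are only countably many cosets, because they correspond to the tuples in $G\bar a$ and there are only countably many finite tuples from $\omega$.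

## 4. Infinitely many orbits of a stabilizer, countably many cosets

**Lemma 4.** Let $H\le S_\infty$ have infinitely many $k$-orbits for some $k\ge1$. Then there are a finite tuple $\bar a$ of pairwise distinct points (possibly empty) and elements $\gamma_i\in H$ ($i\in\omega$) with $\gamma_0=\mathrm{id}$ such that:

1. $H_{\bar a}$ has infinitely many orbits on $\omega$;
2. for each $i$, the sets $\gamma_i[O]$, with $O$ ranging over the $H_{\bar a}$-orbits, partition $\omega$;
3. for every $g\in H$ there is $i$ with
$$g(v)\in\gamma_i[H_{\bar a}v]\quad\text{for all }v\in\omega.\tag{8}$$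

No cofinitariness is assumed here; we will use this in Section 5.

**Proof.** **Step 1: finding the stabilizer.** The aim is to turn infinitely many orbits on tuples into infinitely many orbits on points. Let $k$ be minimal such that $H$ has infinitely many $k$-orbits. If $k=1$, let $\bar a$ be empty; then $H_{\bar a}=H$ has infinitely many orbits.

Let $k>1$. By minimality there are only finitely many $(k-1)$-orbits. Dropping the last coordinate maps $k$-orbits to $(k-1)$-orbits, so infinitely many $k$-orbits lie over a single $(k-1)$-orbit $H\bar a$, with $\bar a\in(\omega)^{k-1}$. Each of them contains a tuple of the form $(\bar a,v)$: if it contains $(g\bar a,v')$ with $g\in H$, apply $g^{-1}$. Two tuples $(\bar a,v)$ and $(\bar a,v')$ lie in the same $k$-orbit iff some $g\in H$ satisfies $g\bar a=\bar a$ and $g(v)=v'$, that is, iff $v'\in H_{\bar a}v$. So different $k$-orbits over $H\bar a$ give different $H_{\bar a}$-orbits of points, and $H_{\bar a}$ has infinitely many orbits on $\omega$.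

**Step 2: listing the cosets.** The aim is to name all cosets of $H_{\bar a}$ by natural numbers. The set $H\bar a$ is countable. Enumerate it, possibly with repetitions, as $(\bar w_i)_{i\in\omega}$ with $\bar w_0=\bar a$, and fix $\gamma_i\in H$ with $\gamma_i\bar a=\bar w_i$ and $\gamma_0=\mathrm{id}$. Given $g\in H$, let $i$ be such that $g\bar a=\bar w_i=\gamma_i\bar a$. Then $\gamma_i^{-1}g\in H_{\bar a}$, so $g=\gamma_it$ with $t\in H_{\bar a}$, and $g(v)=\gamma_i(t(v))\in\gamma_i[H_{\bar a}v]$ for all $v$. This is (8). Item 2 holds because the $H_{\bar a}$-orbits partition $\omega$ and $\gamma_i$ is a bijection. $\square$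

**Proof of Theorem 3.** Take $\bar a$ and $(\gamma_i)_{i\in\omega}$ from Lemma 4 for $H=G$.

**Step 1: the choice of $v_s$.** We want to protect stage $s$ against the first $s+1$ cosets. Build a run in which $v_s$ satisfies
$$\gamma_i[G_{\bar a}v_s]\cap F_s=\emptyset\quad\text{for all }i\le s.\tag{9}$$
Such a $v_s$ exists. For each $i\le s$, each of the finitely many points of $F_s$ lies in $\gamma_i[O]$ for exactly one $G_{\bar a}$-orbit $O$. So at most $(s+1)|F_s|$ of the infinitely many $G_{\bar a}$-orbits are excluded, and any point of any other orbit will do. Taking $i=0$ in (9) gives $v_s\notin F_s$, so the run is legal.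

**Step 2: the requirement holds for all of $G$.** Let $g\in G$, and let $i$ be as in (8). For all $s\ge i$, (8) and (9) give $g(v_s)\in\gamma_i[G_{\bar a}v_s]$, so $g(v_s)\notin F_s$. This is (3), and since $G$ is cofinitary, (2) follows.

**Step 3: conclusion.** By Lemma 2, the result $h$ of the run is not in $G$ and $\langle G,h\rangle$ is cofinitary. An mcg admits no such $h$, so it has only finitely many $k$-orbits for every $k\ge1$. $\square$

For the translations of $\mathbb Z$, with the $i$-th coset consisting of the translation by $n_i$, condition (9) reads $v_s+n_i\notin F_s$ for $i\le s$. Once both $1$ and $-1$ have appeared among the $n_i$, the choices $v_s=u_s\pm1$ are forbidden, and the bad run of Section 3 cannot continue.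

## 5. A growth condition on the group

The proof of Theorem 3 used orbits only to find infinitely many points $v$ that each $g\in G$ eventually moves away from small sets. We now isolate this.

**Definition.** A group $H\le S_\infty$ is *oligomorphic* if it has finitely many $k$-orbits for every $k\ge1$. We say that $H$ satisfies (B) if there are an infinite $D\subseteq\omega$ and a finite-to-one $f:D\to\omega$ such that for every $g\in H$, $g(v)\ge f(v)$ for almost all $v\in D$.

Theorem 3 says that mcgs are oligomorphic. Some examples:

* $S_\infty$ is oligomorphic, with one $k$-orbit for each $k$. It fails (B). Given $D$ and $f$, choose distinct $v_0,v_1,\dots\in D$ with $f(v_n)>2n$ and with infinite complement in $\omega$. Let $g$ map $v_n$ to $2n$ and map the complement bijectively onto the odd numbers. Then $g(v_n)<f(v_n)$ for all $n$.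
* The translation group of $\mathbb Z$ satisfies (B). Code $x>0$ by $c(x)=2x-1$ and $x\le0$ by $c(x)=-2x$, so that $2|x|-1\le c(x)\le2|x|$. Then $c(x+n)\ge2|x|-2|n|-1\ge c(x)-2|n|-1$. So with $D=\omega$ and $f(v)=\lfloor v/2\rfloor$, translation by $n$ maps the code $v$ to a code at least $v-2|n|-1\ge f(v)$ as soon as $v\ge4|n|+2$.
* The group of finitely supported permutations of $\omega$ is oligomorphic, because any two tuples in $(\omega)^k$ are related by such a permutation. It satisfies (B) with $D=\omega$ and $f(v)=v$, because each element fixes almost every point.

We also recall two standard notions. A group $H\le S_\infty$ is *closed* (in the topology of pointwise convergence) iff it contains every $g\in S_\infty$ such that for each finite $A\subset\omega$ some element of $H$ agrees with $g$ on $A$. For functions $\varphi,\psi:\omega\to\omega$, $\varphi\le^*\psi$ means $\varphi(n)\le\psi(n)$ for almost all $n$, and $\mathfrak b$ is the least cardinality of a family of functions $\omega\to\omega$ that has no $\le^*$-upper bound.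

**Theorem 5 (ZFC).**

1. If $H\le S_\infty$ is not oligomorphic, then (B) holds for $H$. For closed $H\le S_\infty$ the converse also holds: $H$ satisfies (B) iff $H$ is not oligomorphic.
2. If $|H|<\mathfrak b$, then (B) holds for $H$.
3. If $G$ is cofinitary and satisfies (B), then there are $h_z\in S_\infty$ ($z\in2^\omega$) such that $\langle G,\{h_z:z\in2^\omega\}\rangle$ is cofinitary and is the free product of $G$ with the free group freely generated by $\{h_z:z\in2^\omega\}$ (which has rank $2^{\aleph_0}$).

The third example shows that the word "closed" cannot be dropped from the converse in 1.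

**Corollary 6 (ZFC).** A cofinitary group that is not oligomorphic has a cofinitary extension by a free factor of rank $2^{\aleph_0}$. If $G$ is an mcg, then (B) fails for $G$ for every $D$ and $f$; in particular $|G|\ge\mathfrak b$.

**Proof.** The first sentence combines 1 and 3. If a cofinitary $G$ satisfies (B), then 3 gives a cofinitary group that strictly contains $G$, so $G$ is not maximal. Thus (B) fails for an mcg, and $|G|\ge\mathfrak b$ by 2. $\square$

Part 1 also says what non-oligomorphy means in terms of (B). The closure $\overline H$ of a group $H$ has the same $k$-orbits as $H$, because on any given $k$-tuple an element of $\overline H$ agrees with an element of $H$. So $H$ is not oligomorphic iff the closed group $\overline H$ satisfies (B).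

**Proof of 1, from non-oligomorphic to (B).** **Step 1: one bound for each coset.** Suppose $H$ is not oligomorphic, and take $\bar a$ and $(\gamma_i)_{i\in\omega}$ from Lemma 4. Let $D=\{d_j:j\in\omega\}$ consist of points in pairwise distinct $H_{\bar a}$-orbits. Put
$$f_i(j)=\min\gamma_i[H_{\bar a}d_j].$$
For fixed $i$ the sets $\gamma_i[H_{\bar a}d_j]$, $j\in\omega$, are disjoint. So $f_i$ is injective and $f_i(j)\to\infty$ as $j\to\infty$.

**Step 2: one function that is eventually below all the $f_i$.** Let
$$f(d_j)=\max\{n\le j:\ f_i(j)\ge n\text{ for all }i\le n\}.$$
The value $n=0$ is always allowed, so this makes sense. Fix $n$. Since $f_0,\dots,f_n$ tend to infinity, for all large $j$ we have $j\ge n$ and $f_i(j)\ge n$ for all $i\le n$, hence $f(d_j)\ge n$. So $f(d_j)\to\infty$, and $f$ is finite-to-one.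

**Step 3: verification.** Let $g\in H$ and let $i$ be as in (8). For almost all $j$ we have $f(d_j)\ge i$. For such $j$ the definition of $n=f(d_j)$, applied to this $i\le n$, gives $f_i(j)\ge f(d_j)$. By (8), $g(d_j)\in\gamma_i[H_{\bar a}d_j]$, so $g(d_j)\ge f_i(j)\ge f(d_j)$. Thus (B) holds.

**Proof of 1, the converse for closed groups.** Let $H$ be closed and oligomorphic, let $D\subseteq\omega$ be infinite and $f:D\to\omega$ finite-to-one. We build $g\in H$ with $g(v)<f(v)$ for infinitely many $v\in D$; this shows that $D,f$ do not witness (B). The element $g$ is a limit of elements $\eta_n\in H$ that are frozen on growing finite sets $A_n$. Start with $A_0=\emptyset$ and $\eta_0=\mathrm{id}$. Suppose $A_n$ finite and $\eta_n\in H$ are given.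

**Step 1: many points of $D$ in one orbit.** We want room to redirect a point without disturbing $A_n$. Let $\bar b$ enumerate $A_n$ without repetition. Points $v,v'\in\omega\setminus A_n$ lie in the same $H_{A_n}$-orbit iff $(\bar b,v)$ and $(\bar b,v')$ lie in the same $(|A_n|+1)$-orbit of $H$, and there are finitely many of those. The points of $A_n$ are fixed by $H_{A_n}$. So $H_{A_n}$ has finitely many orbits on $\omega$, and some infinite $D'\subseteq D\setminus A_n$ lies inside one of them.

**Step 2: make one value small.** Fix $d\in D'$ and put $c=\eta_n(d)$. As $f$ is finite-to-one and $D'$ is infinite, there is $v\in D'$ with $f(v)>c$. Take $t\in H_{A_n}$ with $t(v)=d$, and put $\eta_{n+1}=\eta_nt\in H$. Then $\eta_{n+1}$ agrees with $\eta_n$ on $A_n$, and $\eta_{n+1}(v)=\eta_n(d)=c<f(v)$. Call this point $v^{(n)}$.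

**Step 3: freeze, and pass to the limit.** Let $A_{n+1}=A_n\cup\{v^{(n)},n,\eta_{n+1}^{-1}(n)\}$. Then $g=\bigcup_n\eta_n{\restriction}A_n$ is a well-defined function. It is total because $n\in A_{n+1}$, injective because each $\eta_n$ is and the $A_n$ increase, and surjective because $n$ is the value at $\eta_{n+1}^{-1}(n)\in A_{n+1}$. So $g\in S_\infty$. Every finite set is contained in some $A_n$, where $g$ agrees with $\eta_n\in H$; since $H$ is closed, $g\in H$. Finally $v^{(n)}\in A_{n+1}\setminus A_n$, so the $v^{(n)}$ are distinct elements of $D$, and $g(v^{(n)})=\eta_{n+1}(v^{(n)})<f(v^{(n)})$ for all $n$. $\square$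

**Proof of 2.** Take $D=\omega$. The idea is that a bound on how late small values can occur is the same as a lower bound on late values.

**Step 1: encode each $g$ by a function and bound all of them.** For $g\in H$ let $\psi_g(n)=\max\{j:g(j)\le n\}$. The set is finite and nonempty, since the permutation $g$ takes each of the values $0,\dots,n$ exactly once. As $|H|<\mathfrak b$, there is $\varphi$ with $\psi_g\le^*\varphi$ for all $g\in H$. Replacing $\varphi(n)$ by $\psi(n)=\sum_{m\le n}(\varphi(m)+1)$, we get a strictly increasing $\psi$ with $\psi_g\le^*\psi$ for all $g\in H$.

**Step 2: invert the bound.** Let $f(j)=\min\{n:\psi(n)\ge j\}$. Then $f(j)\le n$ iff $j\le\psi(n)$: if $j\le\psi(n)$, use the definition of $f$; if $f(j)\le n$, then $\psi(n)\ge\psi(f(j))\ge j$. So only the finitely many $j\le\psi(n)$ can have $f(j)=n$, and $f$ is finite-to-one.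

**Step 3: verification.** Given $g\in H$, let $n_g$ be such that $\psi_g(n)\le\psi(n)$ for all $n\ge n_g$. For almost all $j$ the number $n:=g(j)$ satisfies $n\ge n_g$. Then $j\le\psi_g(n)\le\psi(n)$, so $f(j)\le n=g(j)$. $\square$

## 6. A free family indexed by the branches of a binary tree

We now prove part 3 of Theorem 5. Instead of one run we grow a tree of partial injections, indexed by finite binary strings. The permutations $h_z$ are its branches. Two branches share finitely many nodes, so late edges belonging to different branches cannot come from the same stage.

**Step 1: the construction.** We want all the $h_z$ at once, with a single list of stages. Let $D,f$ witness (B) for $G$. Enumerate the nonempty finite binary strings as $\sigma_1,\sigma_2,\dots$ in order of nondecreasing length. Write $\sigma^-$ for $\sigma$ with its last entry removed, and put $h_\emptyset=\emptyset$. At stage $s\ge1$ the injection $h_{\sigma_s^-}$ is already defined, and we proceed as follows: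

* $u_s$ is the least element not in $\operatorname{dom}h_{\sigma_s^-}$ if $|\sigma_s|$ is odd, and the least element not in $\operatorname{ran}h_{\sigma_s^-}$ if $|\sigma_s|$ is even;
* $F_s=\{u_{s'},v_{s'}:1\le s'<s\}\cup\{u_s\}$;
* $v_s\in D\setminus F_s$ is chosen with $f(v_s)>\max F_s$, which is possible because $D$ is infinite and $f$ is finite-to-one;
* $(p_s,q_s)=(u_s,v_s)$ if $|\sigma_s|$ is odd, $(p_s,q_s)=(v_s,u_s)$ if $|\sigma_s|$ is even, and $h_{\sigma_s}=h_{\sigma_s^-}\cup\{(p_s,q_s)\}$.

For $z\in2^\omega$ let $h_z=\bigcup_nh_{z\restriction n}$. The domain and range of $h_{\sigma_s^-}$ consist of points $u_{s'},v_{s'}$ with $s'<s$, so they are contained in $F_s$. As $v_s\notin F_s$ and $u_s$ is missing from the domain (respectively range), $h_{\sigma_s}$ is an injection. Along a branch, odd lengths add the least element missing from the domain and even lengths the least element missing from the range, so $h_z\in S_\infty$. The relations (1) hold by the definition of $F_s$ and the choice of $v_s$. Again $u_s\ne v_s$ and the $v_s$ are pairwise distinct.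

**Step 2: the requirement (2).** Let $g\in G\setminus\{\mathrm{id}\}$. By (B) and since the $v_s$ are distinct elements of $D$, almost all $s$ satisfy $g(v_s)\ge f(v_s)>\max F_s$, so $g(v_s)\notin F_s$. Also $g(v_s)\neq v_s$ for almost all $s$, because $g$ is cofinitary. So $g(v_s)\notin F_s\cup\{v_s\}$ for almost all $s$.

**Step 3: reduction to cyclically reduced words.** We argue in the free product $P$ of $G$ with the free group on letters $t_z$ ($z\in2^\omega$). Let $\pi:P\to S_\infty$ be the homomorphism that is the identity on $G$ and sends $t_z$ to $h_z$. Its image is $\langle G,\{h_z:z\in2^\omega\}\rangle$. Call a word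
$$g_mt_{z_m}^{\varepsilon_m}\cdots g_1t_{z_1}^{\varepsilon_1},\qquad m\ge1,\ g_i\in G,\ z_i\in2^\omega,\ \varepsilon_i\in\{1,-1\},\tag{10}$$
with indices modulo $m$, *cyclically reduced* if for all $i$: if $g_i=\mathrm{id}$ and $z_{i+1}=z_i$, then $\varepsilon_{i+1}=\varepsilon_i$.

Every element of $P$ is conjugate in $P$ to an element of $G$ or to a cyclically reduced word. As in Section 2, collecting letters of $G$ and moving an initial one to the other end shows that each element is conjugate to an element of $G$ ($m=0$) or to a word (10). Take such a representation with $m$ minimal. Suppose $g_i=\mathrm{id}$, $z_{i+1}=z_i$ and $\varepsilon_{i+1}=-\varepsilon_i$. Then $m\ge2$, and after a cyclic rotation $i=1$, so that $t_{z_2}^{\varepsilon_2}g_1t_{z_1}^{\varepsilon_1}$ is trivial. If $m=2$, the word equals $g_2\in G$. If $m\ge3$, it is conjugate to $(g_2g_m)t_{z_m}^{\varepsilon_m}\cdots g_3t_{z_3}^{\varepsilon_3}$. Both contradict minimality.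

So it suffices to show that the image $w=\pi(\cdot)$ of every cyclically reduced word (10) has only finitely many fixed points. Indeed, a nontrivial element of $P$ is conjugate to a nonidentity element of $G$, which is a cofinitary permutation, or to a cyclically reduced word, whose image is then also a nonidentity cofinitary permutation. Hence $\pi$ is injective and its image is cofinitary, which is the whole statement of part 3.

**Step 4: dated closed paths.** Suppose the image $w$ of a cyclically reduced word (10) has infinitely many fixed points. For a fixed point $x$ put $x_0=x$, $y_i=h_{z_i}^{\varepsilon_i}(x_{i-1})$ and $x_i=g_i(y_i)$ for $1\le i\le m$. Then $x_m=x_0$. The pairs of $h_{z_i}$ are the $(p_s,q_s)$ with $\sigma_s$ an initial segment of $z_i$, each added at one stage. So there is a unique $s=s_i(x)$ with $\sigma_s\subset z_i$ such that $(x_{i-1},y_i)$ equals $(p_s,q_s)$ if $\varepsilon_i=1$ and $(q_s,p_s)$ if $\varepsilon_i=-1$. The stage $s_i(x)$ determines $x_{i-1}$ and hence $x$, so each $s_i$ is injective.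

**Step 5: a late fixed point.** By Step 2 there is $N$ such that (7) holds for the present $g_i$, $v_s$, $F_s$. Two distinct elements of $2^\omega$ have only finitely many common initial segments. So we can enlarge $N$ such that for every $s\ge N$, $\sigma_s$ is an initial segment of at most one of the finitely many distinct elements of $\{z_1,\dots,z_m\}$. By injectivity, there is a fixed point $x$ with all $s_i=s_i(x)\ge N$. Choose $i$ with $s=s_i$ maximal. Then $\{x_{i-1},y_i\}=\{u_s,v_s\}$.

**Step 6: the two cases.** The new ingredient is that equal late stages force equal branches.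

*Case 1: $y_i=v_s$ and $x_{i-1}=u_s$.* Since $s_{i+1}\le s$,
$$g_i(v_s)=x_i\in\{u_{s_{i+1}},v_{s_{i+1}}\}\subseteq F_s\cup\{v_s\}.$$
By (7), $g_i=\mathrm{id}$ and $x_i=v_s$. If $s_{i+1}<s$, then $v_s\in F_s$, contradicting (1). So $s_{i+1}=s$. Now $\sigma_s$ is an initial segment of both $z_i$ and $z_{i+1}$, so $z_i=z_{i+1}$ by the choice of $N$, and hence $\varepsilon_{i+1}=\varepsilon_i$ because the word is cyclically reduced. Then $x_{i-1}$ and $x_i$ are both $p_s$ or both $q_s$, contradicting $x_{i-1}=u_s\ne v_s=x_i$.

*Case 2: $x_{i-1}=v_s$ and $y_i=u_s$.* Since $s_{i-1}\le s$,
$$g_{i-1}^{-1}(v_s)=y_{i-1}\in\{u_{s_{i-1}},v_{s_{i-1}}\}\subseteq F_s\cup\{v_s\}.$$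
By (7), $g_{i-1}=\mathrm{id}$ and $y_{i-1}=v_s$. If $s_{i-1}<s$, then $v_s\in F_s$, contradicting (1). So $s_{i-1}=s$, whence $z_{i-1}=z_i$ and $\varepsilon_{i-1}=\varepsilon_i$. Then $y_{i-1}$ and $y_i$ are both $q_s$ or both $p_s$, contradicting $y_{i-1}=v_s\ne u_s=y_i$.

This proves part 3, and with it Theorem 5. $\square$

## 7. Stabilizers and centralizers in a maximal cofinitary group

**Corollary 7 (ZFC).** Let $G$ be an mcg. Then:

* (a) for every finite $A\subset\omega$, the pointwise stabilizer $G_A$ has only finitely many orbits on $\omega$; in particular $G_A$ is infinite and fixes only finitely many points;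
* (b) the centralizer of $G$ in $S_\infty$, and hence the center of $G$, is finite.

**Proof.** (a) Let $\bar b$ enumerate $A$ without repetition. If $v,v'\notin A$ lie in different $G_A$-orbits, then $(\bar b,v)$ and $(\bar b,v')$ lie in different $(|A|+1)$-orbits of $G$. There are finitely many of those by Theorem 3. The points of $A$ add $|A|$ further orbits, each a single point. So $G_A$ has finitely many orbits on the infinite set $\omega$, hence some orbit is infinite, and therefore $G_A$ is infinite. Each point fixed by $G_A$ is an orbit by itself, so there are finitely many such points.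

(b) By Theorem 3 with $k=1$, $G$ has finitely many orbits; let $a_1,\dots,a_r$ represent them. Let $z\in S_\infty$ centralize $G$. Then $z(g(a_i))=g(z(a_i))$ for all $g\in G$, so $z$ is determined by $(z(a_1),\dots,z(a_r))$. If $g\in G_{a_i}$, then $g(z(a_i))=z(g(a_i))=z(a_i)$. So $z(a_i)$ is fixed by $G_{a_i}$, and by (a) there are finitely many possible values for each $z(a_i)$. Hence there are finitely many such $z$. The center of $G$ is contained in the centralizer, so it is finite as well. $\square$
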